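\title{Failure of the strong law of large numbers for random convex sets with a common expectation}

\begin{abstract}
Let $\Psi_n$ be uniformly bounded independent random closed convex subsets of a Banach space $X$, all with the same expectation $U$. We show that B-convexity of $X$, which characterizes the strong law of large numbers for random vectors, does not force the Minkowski averages of the $\Psi_n$ to converge to $U$ in the Hausdorff distance. Convergence fails in every infinite-dimensional space, at every point of the probability space, both for a compact $U$ of arbitrarily small norm and for two-valued random sets. In B-convex spaces these two features cannot be combined, and in Hilbert space we find the sharp bound for the asymptotic distance from the averages to $U$.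
\end{abstract}

\section{Introduction}\label{sec:intro}

Averages of uniformly bounded independent real random variables with a common mean converge to that mean almost everywhere. For random vectors in a Banach space the same statement holds exactly when the space is B-convex. This paper concerns the next step, in which vectors are replaced by convex sets and addition by Minkowski addition.

\subsection{Random sets and their expectations}\label{ss:setting}

Throughout, $X$ is a real Banach space with closed unit ball $B_X$ and dual $X^*$. Let $BC(X)$ be the family of nonempty bounded closed convex subsets of $X$, with the Hausdorff distance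
\[
\rho_H(A,B)=\max\Big\{\sup_{a\in A}\operatorname{dist}(a,B),\ \sup_{b\in B}\operatorname{dist}(b,A)\Big\}.
\]
For $A,B\in BC(X)$ and $t\ge0$, let $A+B$ be the closure of $\{a+b:a\in A,\ b\in B\}$ and let $tA=\{ta:a\in A\}$. If $A$ and $B$ are compact, the closure is not needed.

The \emph{support function} of $A\in BC(X)$ is $h_A(f)=\sup_{a\in A}f(a)$, $f\in X^*$. It satisfies $h_{A+B}=h_A+h_B$ and $h_{tA}=th_A$. By the Hahn--Banach separation theorem, $A\subset B+rB_X$ if and only if $h_A(f)\le h_B(f)+r\|f\|$ for all $f$. Hence $h_A$ determines $A$, and
\begin{equation}\label{eq:haus}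
\rho_H(A,B)=\sup_{f\in B_{X^*}}|h_A(f)-h_B(f)|.
\end{equation}
So $A\mapsto h_A|_{B_{X^*}}$ embeds $BC(X)$ isometrically into the Banach space $\ell_\infty(B_{X^*})$, preserving sums and nonnegative multiples, and the image is a closed convex cone. This is the R\aa dstr\"om embedding. Its concrete form plays no role: if $\iota,\iota'$ are two embeddings with these properties, then $\iota A-\iota B\mapsto\iota'A-\iota'B$ is a linear isometry between the spans of the two cones, both differences having norm $\rho_H(A,B)$. We write $\|A\|=\|h_A\|_\infty=\sup_{a\in A}\|a\|$.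

Let $(\Omega,\Sigma,P)$ be a probability space. A \emph{random set} is a map $\Psi:\Omega\to BC(X)$ such that $h_\Psi$ is strongly measurable, that is, an almost everywhere limit of measurable maps with finitely many values. After a change on a null set, such a map is Borel measurable and has separable range; the change affects neither independence, nor expectations, nor almost everywhere statements, and we make it whenever convenient. If $\Psi$ is bounded, the Bochner integral $Eh_\Psi$ lies in the closed convex cone, so it equals $h_{E\Psi}$ for a unique $E\Psi\in BC(X)$, the \emph{expectation} of $\Psi$. The basic properties of the Bochner integral give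
\begin{equation}\label{eq:exp}
h_{E\Psi}(f)=E\,h_\Psi(f)\quad(f\in X^*),\qquad \rho_H(E\Psi,E\Phi)\le E\,\rho_H(\Psi,\Phi),
\end{equation}
the first because evaluation at a point is a bounded linear functional on $\ell_\infty(B_{X^*})$. If a bounded $\Psi$ takes countably many values $A_k$ with probabilities $p_k$, then $h_{E\Psi}=\sum_kp_kh_{A_k}$ with convergence in norm; for finitely many values, $E\Psi=\sum_kp_kA_k$. A single-valued $\Psi=\{\psi\}$ has $E\Psi=\{E\psi\}$, and on the real line $E[\alpha,\beta]=[E\alpha,E\beta]$.

A sequence $\Psi_n$ of random sets is \emph{independent} if it is independent with respect to the Borel $\sigma$-algebra of $\rho_H$, and \emph{uniformly bounded} if $\Psi_n(\omega)\subset RB_X$ for some $R>0$ and all $n,\omega$. We write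
\[
\mathrm{av}_n(\omega)=\frac1n\sum_{i=1}^n\Psi_i(\omega),\qquad\text{so that}\quad h_{\mathrm{av}_n}=\frac1n\sum_{i=1}^nh_{\Psi_i}.
\]

\subsection{The question}\label{ss:question}

The space $X$ is \emph{B-convex} if there are $k\in\mathbb N$ and $\varepsilon>0$ such that for all $x_1,\dots,x_k\in B_X$ there are signs $\theta_i\in\{-1,1\}$ with $\|\sum_{i=1}^k\theta_ix_i\|\le k(1-\varepsilon)$. The condition asks for a fixed amount of cancellation in signed sums. A Hilbert space is B-convex with $k=2$ and $\varepsilon=1-1/\sqrt2$: by the parallelogram law $\|x_1+x_2\|^2+\|x_1-x_2\|^2\le4$, so one of the two norms is at most $\sqrt2$. The space $\ell_1$ is not, since $\|\sum_{i\le k}\theta_ie_i\|=k$ for the unit vectors $e_i$.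

\begin{theorem}[Beck]\label{thm:beck}
A Banach space $X$ is B-convex if and only if, for every probability space and every uniformly bounded independent sequence of random vectors $\psi_n:\Omega\to X$ with $E\psi_n=0$, one has $\|\frac1n\sum_{i=1}^n\psi_i\|\to0$ a.e.
\end{theorem}

For $U\in BC(X)$ we say that \emph{the law holds in $X$ for $U$} if, for every probability space and every uniformly bounded independent sequence of random sets $\Psi_n$ with $E\Psi_n=U$ for all $n$,
\begin{equation}\label{eq:law}
\rho_H(\mathrm{av}_n(\omega),U)\to0\quad\text{for almost every }\omega.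
\end{equation}
This is the intermediate form of the strong law for random sets, and it lies between two neighbors. For identically distributed $\Psi_n$, \eqref{eq:law} holds in every Banach space (Remark~\ref{rem:iid}). For arbitrary expectations one would ask that $\rho_H(\mathrm{av}_n,\frac1n\sum_{i\le n}E\Psi_i)\to0$. For vectors this reduces to the case of mean zero by subtracting the expectations, but sets cannot be subtracted, and this version fails in every infinite-dimensional space (Example~\ref{ex:naive}).

Applied to single-valued random sets, Theorem~\ref{thm:beck} shows that the law for $U=\{0\}$ already forces $X$ to be B-convex. In the other direction the following is known.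

\begin{theorem}\label{thm:findim}
If $X$ is B-convex and $U\in BC(X)$ has finite-dimensional linear span, then the law holds in $X$ for $U$.
\end{theorem}

The question, posed in \cite{KZ}, is whether the restriction on $U$ can be removed: \emph{if $X$ is B-convex, does the law hold in $X$ for every $U\in BC(X)$?}

A positive answer looks plausible, at least for compact $U$, because $U$ controls the shape of the values. Suppose that $\Psi$ takes finitely many values $A_v$ with probabilities $p_v$ and that $E\Psi=U$. Fix $v$ with $p_v>0$, take $a,b\in A_v$, choose one point in each of the other values, and let $r$ be the weighted sum of these points. Then $p_va+r$ and $p_vb+r$ lie in $U$. Writing $A-A=\{a-b:a,b\in A\}$, we obtain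
\begin{equation}\label{eq:shape}
A_v-A_v\subset p_v^{-1}(U-U).
\end{equation}
If $U$ is a point, every value of positive probability is a point and we are in the situation of Theorem~\ref{thm:beck}. If $U$ spans a finite-dimensional space $Y$, every such value is a translate of a subset of the compact set $Y\cap2RB_X$; the random translation is handled by Theorem~\ref{thm:beck} and the rest by compactness (Section~\ref{sec:tight}). A compact $U$ is close to a finite-dimensional set, so one expects the same argument to apply. The weak point is the factor $p_v^{-1}$: the control is lost on values of small probability, and all values may have small probability.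

\subsection{Results}\label{ss:results}

The answer is negative.

\begin{theorem}\label{thm:compact}
Let $X$ be an infinite-dimensional Banach space and $0<\delta<1$. There are a compact convex set $U\subset\delta B_X$ and an independent sequence of random sets $\Psi_n$, each with finitely many values, all compact and contained in $(1+\delta)B_X$, with $E\Psi_n=U$ for all $n$, such that for every $\omega$
\[
\limsup_n\rho_H(\mathrm{av}_n(\omega),U)\ge1-\delta,\qquad \liminf_n\rho_H(\mathrm{av}_n(\omega),U)\ge\tfrac12-\delta .
\]
\end{theorem}

Since $\ell_2$ is B-convex, the case $X=\ell_2$ answers the question. For $\delta<\frac12$ not even a subsequence of the averages converges to $U$, at any $\omega$.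

\begin{theorem}\label{thm:class}
For a Banach space $X$ the following are equivalent: \textup{(a)} $\dim X<\infty$; \textup{(b)} the law holds in $X$ for all $U\in BC(X)$; \textup{(c)} the law holds in $X$ for all compact convex $U$.
\end{theorem}

In Theorem~\ref{thm:compact} the number of values of $\Psi_n$ grows with $n$. If $U$ is not required to be compact, two values suffice.

\begin{theorem}\label{thm:two}
In every infinite-dimensional Banach space $X$ there are $c>0$, $U\in BC(X)$ and a uniformly bounded independent sequence $\Psi_n$, each taking two values with probability $\frac12$, with $E\Psi_n=U$ and $\rho_H(\mathrm{av}_n(\omega),U)\ge c$ for all $n$ and all $\omega$.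
\end{theorem}

The last theorem describes what survives in B-convex spaces.

\begin{theorem}\label{thm:pos}
Let $X$ be B-convex and let $\Psi_n$ be independent random sets contained in $RB_X$, with $E\Psi_n=U$ for all $n$.
\begin{enumerate}
\item[\textup{(1)}] For each $u\in U$, $\operatorname{dist}(u,\mathrm{av}_n)\to0$ a.e. If $U$ is compact, then $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\to0$ a.e.
\item[\textup{(2)}] If $U$ is compact and there is $N$ such that each $\Psi_n$ takes at most $N$ values, then $\rho_H(\mathrm{av}_n,U)\to0$ a.e.
\item[\textup{(3)}] If $X$ is a Hilbert space, then $\limsup_n\rho_H(\mathrm{av}_n,U)\le R$ a.e. If $\dim X=\infty$, the constant $R$ cannot be replaced by a smaller one.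
\end{enumerate}
\end{theorem}

Convergence in $\rho_H$ consists of two approximate inclusions, $U\subset\mathrm{av}_n+o(1)B_X$ and $\mathrm{av}_n\subset U+o(1)B_X$. By part (1), for compact $U$ in a B-convex space only the second can fail. By part (2), in a B-convex space compactness of $U$ cannot be added to Theorem~\ref{thm:two}, and the unbounded number of values in Theorem~\ref{thm:compact} is necessary. Part (3) halves the bound $2R$ that follows from $\mathrm{av}_n,U\subset RB_X$.

Both counterexamples rest on one observation. The distance \eqref{eq:haus} is a supremum over all directions, and the direction may be chosen after the outcome is known. In infinite dimensions there is room to reserve a separate direction for every possible outcome of the first $n$ trials, and in that direction all $n$ sets deviate from the mean to the same side. The difficulty is to do this while keeping all expectations equal.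

\section{A law for random sets near finitely many sets}\label{sec:tight}

The positive results use, besides Theorem~\ref{thm:beck}, only the \emph{scalar law}: if $\xi_i$ are uniformly bounded independent real random variables, then $\frac1n\sum_{i\le n}(\xi_i-E\xi_i)\to0$ a.e. It transfers to random sets whenever, up to small errors, only finitely many sets occur.

\begin{lemma}\label{lem:tight}
Let $X$ be any Banach space and let $\Psi_i\subset RB_X$ be independent random sets. Suppose that for every $\varepsilon>0$ there are $Z_1,\dots,Z_q\in BC(X)$ such that $P\{\min_l\rho_H(\Psi_i,Z_l)>\varepsilon\}\le\varepsilon$ for all $i$. Then $\|\frac1n\sum_{i\le n}(h_{\Psi_i}-Eh_{\Psi_i})\|_\infty\to0$ a.e.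
\end{lemma}

\begin{proof}
Fix $\varepsilon$ and $Z_1,\dots,Z_q$. For $1\le l\le q$ let $D_l$ be the set of $A\in BC(X)$ with $\rho_H(A,Z_l)\le\varepsilon$ that do not belong to $D_1\cup\dots\cup D_{l-1}$, and let $D_0$ be the complement of $D_1\cup\dots\cup D_q$. These sets are Borel. Put $\xi_{il}=\mathbf 1_{\{\Psi_i\in D_l\}}$ and $g_i=\sum_{l=1}^q\xi_{il}h_{Z_l}$. Then $\|h_{\Psi_i}-g_i\|_\infty\le\varepsilon+R\xi_{i0}$, and $E\xi_{i0}\le\varepsilon$, so $\|Eh_{\Psi_i}-Eg_i\|_\infty\le\varepsilon+R\varepsilon$. Therefore
\[
\Big\|\frac1n\sum_{i\le n}(h_{\Psi_i}-Eh_{\Psi_i})\Big\|_\infty\le\sum_{l=1}^q\|Z_l\|\,\Big|\frac1n\sum_{i\le n}(\xi_{il}-E\xi_{il})\Big|+2\varepsilon+R\varepsilon+\frac Rn\sum_{i\le n}\xi_{i0}.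
\]
For each $l$ the variables $\xi_{il}$, $i\ge1$, are independent. By the scalar law the first sum tends to $0$ a.e.\ and the last term has upper limit at most $R\varepsilon$ a.e. So the upper limit of the left side is at most $2\varepsilon+2R\varepsilon$ a.e. Let $\varepsilon=1/m\to0$.
\end{proof}

\begin{remark}\label{rem:iid}
The hypothesis holds for identically distributed $\Psi_i$. If $(A_k)$ is a dense sequence in the range of $\Psi_1$, the events $\{\min_{k\le q}\rho_H(\Psi_1,A_k)\le\varepsilon\}$ increase to $\Omega$, so one of them has probability at least $1-\varepsilon$, and the same $q$ serves all $i$.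
\end{remark}

The other source of finite approximations is compactness in $X$. The next lemma is the part of Blaschke's selection theorem that we need.

\begin{lemma}\label{lem:net}
Let $K\subset X$ be compact and $\varepsilon>0$. There are $Z_1,\dots,Z_q\in BC(X)$ such that every $A\in BC(X)$ with $A\subset K$ satisfies $\rho_H(A,Z_l)\le\varepsilon$ for some $l$.
\end{lemma}

\begin{proof}
Let $F$ be a finite set such that every point of $K$ is within $\varepsilon$ of $F$, and let the $Z_l$ be the convex hulls of the nonempty subsets of $F$. Given $A$, put $F_A=\{y\in F:\operatorname{dist}(y,A)\le\varepsilon\}$. Every $a\in A$ is within $\varepsilon$ of some $y\in F$, and this $y$ belongs to $F_A$. Conversely, the function $\operatorname{dist}(\cdot,A)$ is convex, so it is at most $\varepsilon$ on $\operatorname{conv}F_A$. Thus $\rho_H(A,\operatorname{conv}F_A)\le\varepsilon$.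
\end{proof}

\section{A compact common expectation}\label{sec:compact}

\subsection{Rows and columns}\label{ss:grid}

The idea is visible for two random sets. Let $N\ge2$ and let $e_{vw}$, $1\le v,w\le N$, be an orthonormal basis of a Euclidean space, arranged in a square grid. To the $v$th row and the $w$th column attach the simplices
\[
C_1^v=\operatorname{conv}\{0,e_{v1},\dots,e_{vN}\},\qquad C_2^w=\operatorname{conv}\{0,e_{1w},\dots,e_{Nw}\}.
\]
Choose a row $V$ and a column $W$ independently and uniformly. Three facts matter.

\emph{Every row meets every column.} The unit vector $e_{VW}$ lies in both $C_1^V$ and $C_2^W$, hence in their average, whatever the outcome.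

\emph{The expectations are small.} A point of $G_1=\frac1N\sum_vC_1^v$ is $\frac1N\sum_vy_v$ with $y_v\in C_1^v$. The $y_v$ are orthogonal and have norm at most $1$, so the point has norm at most $\sqrt N/N$. The same computation with columns gives $\|G_2\|\le N^{-1/2}$ for $G_2=\frac1N\sum_wC_2^w$.

\emph{The expectations differ, but can be equalized cheaply.} At the functional $\langle\cdot,e_{11}+e_{12}\rangle$ the support functions of $G_1$ and $G_2$ equal $1/N$ and $2/N$. We cannot subtract $G_i$, but we can add to each set the expectation of the other: put $\Psi_1=C_1^V+G_2$ and $\Psi_2=C_2^W+G_1$. Then $E\Psi_1=E\Psi_2=U:=G_1+G_2$ and $\|U\|\le2N^{-1/2}$.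

Since $0\in G_1\cap G_2$, the average $\frac12(\Psi_1+\Psi_2)$ still contains $e_{VW}$, so its distance to $U$ is at least $1-2N^{-1/2}$ for every outcome. Averaging has gained nothing, whereas independent mean-zero vectors $\psi_1,\psi_2$ in the Euclidean unit ball satisfy $E\|\frac12(\psi_1+\psi_2)\|^2\le\frac12$.

Three changes turn this into a proof of Theorem~\ref{thm:compact}. To treat $L$ sets, we use the $L$-dimensional grid $\{1,\dots,N\}^L$, whose points are the possible outcomes; the $i$th set is the slice where the $i$th coordinate is fixed, and the common expectation has norm at most $L/\sqrt N$. To obtain an infinite sequence, we concatenate blocks, each much longer than all earlier ones together, with $N$ growing so fast that the norms of all expectations are summable. To work in a general space, we replace orthonormal vectors by almost orthonormal ones.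

\subsection{Proof of Theorem~\ref{thm:compact}}

\emph{Blocks.} Put $m_0=0$, $m_k=k!$ for $k\ge1$, $I_k=\{m_{k-1}+1,\dots,m_k\}$ and $L_k=|I_k|$. For $k\ge2$ the block $I_k$ occupies the proportion $1-\frac1k$ of $\{1,\dots,m_k\}$. For $i\in I_k$ write $k(i)=k$. Choose integers $N_k$ with
\begin{equation}\label{eq:Nk}
2L_k/\sqrt{N_k}\le\delta2^{-k},
\end{equation}
and let $J_k$ be the finite set of all functions $j:I_k\to\{1,\dots,N_k\}$. This is the grid of the $k$th block.

\emph{Vectors.} Dvoretzky's theorem states that an infinite-dimensional Banach space contains, for every $M$ and $\varepsilon>0$, a subspace $(1+\varepsilon)$-isomorphic to $\ell_2^M$. With $\varepsilon=1$ it gives a linear map $T_k:\ell_2(J_k)\to X$ with $\frac12\|a\|_2\le\|T_ka\|\le\|a\|_2$. (For $X=\ell_2$ take $T_k$ isometric; no theorem is needed.) Put $x_j=T_ke_j/\|T_ke_j\|$ for $j\in J_k$. Then $\|x_j\|=1$, and since $\|T_ke_j\|\ge\frac12$,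
\begin{equation}\label{eq:upper}
\Big\|\sum_{j\in J_k}\lambda_jx_j\Big\|\le\Big(\sum_{j\in J_k}\frac{\lambda_j^2}{\|T_ke_j\|^2}\Big)^{1/2}\le2\Big(\sum_{j\in J_k}\lambda_j^2\Big)^{1/2}
\end{equation}
for all scalars $\lambda_j$. Only $\|x_j\|=1$ and \eqref{eq:upper} are used below.

\emph{Slices and their averages.} For $i\in I_k$ and $v\in\{1,\dots,N_k\}$ let
\[
C_i^v=\operatorname{conv}\big(\{0\}\cup\{x_j:j\in J_k,\ j(i)=v\}\big),\qquad G_i=\frac1{N_k}\sum_{v=1}^{N_k}C_i^v .
\]
These are compact convex sets containing $0$, and $C_i^v\subset B_X$. We claim that $\|G_i\|\le2/\sqrt{N_k}$. For fixed $i$ the slices $\{j:j(i)=v\}$, $v=1,\dots,N_k$, partition $J_k$. So a point of $G_i$ has the form $y=\frac1{N_k}\sum_{j\in J_k}\lambda_jx_j$ with $\lambda_j\ge0$ and $\sum_{j:\,j(i)=v}\lambda_j\le1$ for each $v$. Then $\lambda_j\le1$ and $\sum_j\lambda_j^2\le\sum_j\lambda_j\le N_k$, and \eqref{eq:upper} gives $\|y\|\le2\sqrt{N_k}/N_k$. By \eqref{eq:Nk},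
\begin{equation}\label{eq:sum}
\sum_{i\ge1}\|G_i\|\le\sum_{k\ge1}2L_k/\sqrt{N_k}\le\delta .
\end{equation}

\emph{The common expectation.} All the random sets, across all blocks, must have the same expectation, so the $i$th set is compensated by all the other $G_l$. Define
\[
U=\Big\{\sum_{l\ge1}g_l:\ g_l\in G_l\Big\},\qquad U_i'=\Big\{\sum_{l\ne i}g_l:\ g_l\in G_l\Big\}.
\]
By \eqref{eq:sum} the series converge uniformly in $(g_l)$, so the summation maps are continuous on the compact product spaces $\prod_lG_l$ and $\prod_{l\ne i}G_l$, and their images $U$ and $U_i'$ are compact. They are convex and contain $0$ because each $G_l$ has these properties, they lie in $\delta B_X$ by \eqref{eq:sum}, and $U=G_i+U_i'$ for every $i$.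

\emph{Random sets.} Let $V_i$, $i\ge1$, be independent random variables with $V_i$ uniformly distributed on $\{1,\dots,N_{k(i)}\}$, and put
\[
\Psi_i(\omega)=C_i^{V_i(\omega)}+U_i' .
\]
Each $\Psi_i$ is a function of $V_i$, so the $\Psi_i$ are independent and finitely valued, hence strongly measurable. Their values are compact and contained in $(1+\delta)B_X$, and
\[
E\Psi_i=\frac1{N_{k(i)}}\sum_v\big(C_i^v+U_i'\big)=G_i+U_i'=U .
\]

\emph{Divergence.} Fix $\omega$. For each $k$ let $j_k\in J_k$ be the grid point that records the outcome of the $k$th block: $j_k(i)=V_i(\omega)$ for $i\in I_k$. Then $x_{j_k}\in C_i^{V_i(\omega)}\subset\Psi_i(\omega)$ for all $i\in I_k$, because $0\in U_i'$; also $0\in\Psi_i(\omega)$ for all $i$. Let $k\ge3$ and $n\in I_k$. Choose $x_{j_k}$ from the sets with $m_{k-1}<i\le n$ and $0$ from the other sets; alternatively, choose $x_{j_{k-1}}$ from the sets with $i\in I_{k-1}$ and $0$ from the others. This gives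
\[
\frac{n-m_{k-1}}n\,x_{j_k}\in\mathrm{av}_n(\omega),\qquad\frac{m_{k-1}-m_{k-2}}n\,x_{j_{k-1}}\in\mathrm{av}_n(\omega).
\]
A point of norm $s$ has distance at least $s-\delta$ from $U\subset\delta B_X$, so
\[
\rho_H(\mathrm{av}_n(\omega),U)\ge\max\Big\{\frac{n-m_{k-1}}n,\ \frac{m_{k-1}-m_{k-2}}n\Big\}-\delta .
\]
For $n=m_k$ the first term is $1-\frac1k$, which gives the bound for the upper limit. For general $n\in I_k$, either the current block is already long or the previous one still dominates. If $n\ge2m_{k-1}$, the first term is at least $\frac12$. If $n<2m_{k-1}$, the second term is at least $\frac{m_{k-1}-m_{k-2}}{2m_{k-1}}=\frac12\big(1-\frac1{k-1}\big)$. This gives the bound for the lower limit. \hfill$\square$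

\begin{remark}
Infinite dimension enters only through \eqref{eq:upper}, which makes the $G_i$ small. If $\dim X<\infty$, cover the unit sphere by $M$ sets of diameter at most $\frac12$. Among any $N$ unit vectors $y_1,\dots,y_N$, at least $N/M$ lie in one of these sets, and their sum has norm at least $N/(2M)$. So an average of $N$ convex sets, each containing $0$ and a unit vector, has norm at least $1/(2M)$ for every $N$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
A compact convex set belongs to $BC(X)$, so (b) implies (c), and (c) implies (a) by Theorem~\ref{thm:compact}. Assume (a), and let $\Psi_n\subset RB_X$ be independent with $E\Psi_n=U$. The ball $RB_X$ is compact, so Lemma~\ref{lem:net} supplies the hypothesis of Lemma~\ref{lem:tight}, with exceptional probability $0$. Since $Eh_{\Psi_i}=h_U$, the conclusion of Lemma~\ref{lem:tight} is \eqref{eq:law}.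
\end{proof}

\section{Two-valued random sets}\label{sec:two}

\subsection{One direction for each sequence of signs}

Recall that $(y_m)$ is a \emph{basic sequence} if every $y$ in its closed linear span $Y$ has a unique expansion $y=\sum_ma_my_m$. The partial sum projections on $Y$ are then bounded by a constant $K$, so $\|a_my_m\|\le2K\|y\|$. By Mazur's theorem every infinite-dimensional Banach space contains a basic sequence, which we normalize. Extend the coordinate functionals $y\mapsto a_m$ to $X$ by the Hahn--Banach theorem and index the system by the countably infinite set $J=\bigsqcup_{n\ge1}\{-1,1\}^n$. This gives $x_j\in X$, $f_j\in X^*$ and a constant $C$ with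
\begin{equation}\label{eq:bi}
\|x_j\|=1,\qquad\|f_j\|\le C,\qquad f_j(x_k)=\delta_{jk}\qquad(j,k\in J).
\end{equation}
In $\ell_2$ an orthonormal basis gives $C=1$. For $j=(n,s)$ with $s\in\{-1,1\}^n$, put $s_{ij}=s_i$ if $i\le n$ and $s_{ij}=0$ if $i>n$. Let $\varepsilon_i$ be independent symmetric signs. For given $\omega$ and $n$, the index $j=(n,(\varepsilon_1(\omega),\dots,\varepsilon_n(\omega)))$ has $s_{ij}=\varepsilon_i(\omega)$ for all $i\le n$; we call it the \emph{matching index}.

\begin{example}\label{ex:naive}
Let $B_i^\pm=\overline{\operatorname{conv}}\big(\{0\}\cup\{x_j:s_{ij}=\pm1\}\big)$ and $\Psi_i=B_i^{\varepsilon_i}$. Then $h_{B_i^\pm}(f_j)$ is $1$ if $s_{ij}=\pm1$ and $0$ otherwise, so $h_{E\Psi_i}(f_j)=|s_{ij}|/2$. At the matching index $h_{\mathrm{av}_n}(f_j)=1$, and therefore $\rho_H(\mathrm{av}_n,\frac1n\sum_{i\le n}E\Psi_i)\ge\frac1{2C}$ for all $n$ and $\omega$.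
\end{example}

The expectations in this example depend on $i$. The compensation of Section~\ref{sec:compact} is not available, since $E\Psi_i$ contains vectors $\frac12x_j$ and the norms $\|E\Psi_i\|$ are not summable. We need instead a family of sets $Q_t$ in which the value of the support function at each $f_j$ is a free parameter $t_j$, and in which Minkowski averaging averages the parameters. Then symmetric perturbations of one fixed parameter all have the same expectation.

\subsection{Truncated simplices}

Let $(x_j)_{j\in J}$ be any bounded family in $X$ with at least two indices. For $t=(t_j)\in[0,\frac12]^J$ put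
\[
Q_t=\overline{\operatorname{conv}}\{(1-t_j)x_j+t_jx_k:\ j,k\in J,\ j\ne k\}.
\]
The generating points lie on the edges of the simplex with vertices $x_j$, at the fraction $t_j$ of the way from $x_j$ to each other vertex: the corner at $x_j$ is cut off at depth $t_j$ (Figure~\ref{fig:trunc}). For two points $x_1=0$, $x_2=1$ on the line, $Q_t=[t_1,1-t_2]$, and the average of two such intervals is the interval with the averaged parameters. The bound $t_j\le\frac12$ keeps the cuts from crossing. Without it the property fails: $t=(0,0)$ and $t=(1,1)$ both give $[0,1]$, while their midpoint gives $\{\frac12\}$.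

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.2]
\foreach \s in {0,3.4,6.8}{
\draw[dashed] (\s,0)--(\s+2.4,0)--(\s+1.2,2.08)--cycle;
\node[below] at (\s,0) {$x_1$};
\node[below] at (\s+2.4,0) {$x_2$};
\node[above] at (\s+1.2,2.08) {$x_3$};}
\draw[thick,fill=gray!25] (1.2,0)--(2.4,0)--(1.5,1.56)--(0.9,1.56)--(0.6,1.04)--cycle;
\draw[thick,fill=gray!25] (3.4,0)--(4.6,0)--(5.2,1.04)--(4.9,1.56)--(4.3,1.56)--cycle;
\draw[thick,fill=gray!25] (7.4,0)--(8.6,0)--(8.9,0.52)--(8.3,1.56)--(7.7,1.56)--(7.1,0.52)--cycle;
\end{tikzpicture}
\caption{The triangle $x_1x_2x_3$ with the corner at $x_j$ cut off at depth $t_j$, for $t=(\frac12,0,\frac14)$, $t=(0,\frac12,\frac14)$ and $t=(\frac14,\frac14,\frac14)$. The third polygon is the Minkowski average of the first two.}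
\label{fig:trunc}
\end{figure}

\begin{lemma}\label{lem:affine}
For each $f\in X^*$ the function $t\mapsto h_{Q_t}(f)$ is affine on $[0,\frac12]^J$; hence $\frac12(Q_t+Q_{t'})=Q_{(t+t')/2}$. If $f(x_j)=1$ and $f(x_k)=0$ for all $k\ne j$, then $h_{Q_t}(f)=1-t_j$.
\end{lemma}

\begin{proof}
Put $c_j=f(x_j)$, so that $h_{Q_t}(f)=\sup_{j\ne k}[(1-t_j)c_j+t_jc_k]$. A supremum of affine functions of $t$ is in general only convex. The point is that the terms which determine it can be singled out from $f$ alone. There are two cases, which do not depend on $t$.

(a) Some $j_0$ satisfies $c_{j_0}>\mu:=\sup_{k\ne j_0}c_k$. The terms with $j=j_0$ have supremum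
\[
(1-t_{j_0})c_{j_0}+t_{j_0}\mu=\tfrac12(c_{j_0}+\mu)+(\tfrac12-t_{j_0})(c_{j_0}-\mu)\ge\tfrac12(c_{j_0}+\mu).
\]
In a term with $j\ne j_0$ we have $c_j\le\mu$ and $c_k\le c_{j_0}$, so the term is at most
\[
(1-t_j)\mu+t_jc_{j_0}=\tfrac12(c_{j_0}+\mu)-(\tfrac12-t_j)(c_{j_0}-\mu)\le\tfrac12(c_{j_0}+\mu).
\]
Hence $h_{Q_t}(f)=(1-t_{j_0})c_{j_0}+t_{j_0}\mu$, an affine function of $t_{j_0}$.

(b) Every $j$ satisfies $c_j\le\sup_{k\ne j}c_k$. Then $\sup_{k\ne j}c_k=m:=\sup_kc_k$ for every $j$, and $h_{Q_t}(f)=\sup_j[(1-t_j)c_j+t_jm]$. The $j$th term lies between $c_j$ and $m$, so the supremum is $m$, which does not depend on $t$.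

The identity for the sets follows because support functions determine sets. The last assertion is case (a) with $j_0=j$, $c_{j_0}=1$ and $\mu=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Take the system \eqref{eq:bi}; then $Q_t\subset B_X$ for all $t$. Define $t^{i,\pm}\in[0,\frac12]^J$ by $t_j^{i,\pm}=\frac14\pm\frac14s_{ij}$, let $A_i^\pm=Q_{t^{i,\pm}}$, and let $U=Q_t$ with $t_j=\frac14$ for all $j$. Put $\Psi_i=A_i^\pm$ when $\varepsilon_i=\pm1$. These random sets are independent and contained in $B_X$. By Lemma~\ref{lem:affine}, $E\Psi_i=\frac12(A_i^++A_i^-)=U$. The two values are distinct, since $h_{A_i^\pm}(f_j)=\frac34\mp\frac14s_{ij}$ and $s_{ij}\ne0$ for $j=(n,s)$ with $n\ge i$. Given $\omega$ and $n$, let $j$ be the matching index. Then $h_{\Psi_i(\omega)}(f_j)=\frac34-\frac14\varepsilon_i(\omega)^2=\frac12$ for all $i\le n$, so $h_{\mathrm{av}_n(\omega)}(f_j)=\frac12$, while $h_U(f_j)=\frac34$. Applying \eqref{eq:haus} to $f_j/C$, we get $\rho_H(\mathrm{av}_n(\omega),U)\ge\frac1{4C}=:c$.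
\end{proof}

\begin{remark}\label{rem:both}
Here both approximate inclusions fail. For the matching index $j$ and any $k\ne j$, the point $\frac34x_j+\frac14x_k\in U$ has distance at least $c$ from $\mathrm{av}_n(\omega)$; so for $X=\ell_2$ the second assertion of Theorem~\ref{thm:pos}(1) fails without compactness. For the index $j'$ with all signs reversed, the corner at $x_{j'}$ is uncut in $\Psi_i(\omega)$ for $i\le n$, so $x_{j'}\in\mathrm{av}_n(\omega)$, and $f_{j'}(x_{j'})=1$ while $h_U(f_{j'})=\frac34$.
\end{remark}

\section{What remains true in B-convex spaces}\label{sec:pos}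

We prove Theorem~\ref{thm:pos}. B-convexity is used only through Theorem~\ref{thm:beck}, applied to random points selected from the sets $\Psi_i$. Part (1) is false without it, as single-valued sets with $U=\{0\}$ show.

\subsection{Each point of $U$ is approached}

To approximate $u\in U$ by points of $\mathrm{av}_n$, we select from each $\Psi_i$ a random vector $\psi_i$ with mean near $u$. The selection must be a measurable function of $\Psi_i$, to preserve independence. We arrange this by first replacing $\Psi_i$ with a countably valued approximation, for which a selection is just a choice of one point in each value.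

\begin{proof}[Proof of part \textup{(1)}]
Fix $u\in U$ and $\varepsilon>0$. For each $i$ let $(A_{ik})_k$ be a dense sequence in the range of $\Psi_i$; thus $A_{ik}\subset RB_X$. Put
\[
\Omega_{ik}=\{\rho_H(\Psi_i,A_{ik})<\varepsilon\}\setminus\bigcup_{l<k}\Omega_{il},\qquad p_{ik}=P(\Omega_{ik}).
\]
For fixed $i$ these events lie in $\sigma(\Psi_i)$ and partition $\Omega$. Let $\Phi_i=A_{ik}$ on $\Omega_{ik}$. By \eqref{eq:exp}, $\rho_H(E\Phi_i,U)\le\varepsilon$, and $h_{E\Phi_i}=\sum_kp_{ik}h_{A_{ik}}$. Choose $K=K(i)$ with $R\sum_{k>K}p_{ik}\le\varepsilon$. The tail of the series has norm at most $\varepsilon$, so $\rho_H(U,\sum_{k\le K}p_{ik}A_{ik})\le2\varepsilon$. The points $\sum_{k\le K}p_{ik}x_k$ with $x_k\in A_{ik}$ are dense in the last sum, so there are $x_{ik}\in A_{ik}$, $k\le K$, with $\|u-\sum_{k\le K}p_{ik}x_{ik}\|<3\varepsilon$. For $k>K$ take any $x_{ik}\in A_{ik}$.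

Let $\psi_i=x_{ik}$ on $\Omega_{ik}$. The $\psi_i$ are independent and bounded by $R$. Moreover $\|E\psi_i-u\|<3\varepsilon+R\sum_{k>K}p_{ik}\le4\varepsilon$, and $\operatorname{dist}(\psi_i,\Psi_i)<\varepsilon$ everywhere, because $x_{ik}\in A_{ik}$ and $\rho_H(\Psi_i,A_{ik})<\varepsilon$ on $\Omega_{ik}$. Averaging nearby points of the $\Psi_i$ shows that $\frac1n\sum_{i\le n}\psi_i$ is within $\varepsilon$ of $\mathrm{av}_n$. Hence
\[
\operatorname{dist}(u,\mathrm{av}_n)\le4\varepsilon+\Big\|\frac1n\sum_{i\le n}(\psi_i-E\psi_i)\Big\|+\varepsilon ,
\]
and the middle term tends to $0$ a.e.\ by Theorem~\ref{thm:beck}. Letting $\varepsilon=1/m\to0$ gives the first assertion.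

Let $U$ be compact and let $F_m\subset U$ be a finite $\frac1m$-net. The function $\operatorname{dist}(\cdot,\mathrm{av}_n)$ is $1$-Lipschitz, so $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\le\frac1m+\max_{u\in F_m}\operatorname{dist}(u,\mathrm{av}_n)$. Outside one null set the maximum tends to $0$ for every $m$.
\end{proof}

\subsection{Compact expectation and boundedly many values}

With at most $N$ values, the values of probability less than $\eta$ have total probability at most $N\eta$, and on the remaining values the factor $p_v^{-1}$ in \eqref{eq:shape} is at most $\eta^{-1}$. This is what the argument sketched in Section~\ref{ss:question} needs.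

\begin{proof}[Proof of part \textup{(2)}]
Let $A_{i,v}$ be the distinct values of $\Psi_i$, at most $N$ in number, with probabilities $p_{i,v}$. Choose $a_{i,v}\in A_{i,v}$. On the event $\{\Psi_i=A_{i,v}\}$ let $a_i=a_{i,v}$ and let $K_i$ be the translate $\{a-a_{i,v}:a\in A_{i,v}\}$. Then $\Psi_i=\{a_i\}+K_i$, where $\|a_i\|\le R$, $K_i\subset2RB_X$, and both $a_i$ and $K_i$ are finitely valued functions of $\Psi_i$. The map $x\mapsto h_{\{x\}}$ is a linear isometry and $h_U=Eh_{\Psi_i}=h_{\{Ea_i\}}+Eh_{K_i}$ for each $i$, so
\[
\rho_H(\mathrm{av}_n,U)\le\Big\|\frac1n\sum_{i\le n}(a_i-Ea_i)\Big\|+\Big\|\frac1n\sum_{i\le n}(h_{K_i}-Eh_{K_i})\Big\|_\infty .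
\]
The first term tends to $0$ a.e.\ by Theorem~\ref{thm:beck}. For the second we verify the hypothesis of Lemma~\ref{lem:tight}. Given $\varepsilon>0$, let $\eta=\varepsilon/N$ and $K=\eta^{-1}(U-U)$. The set $U-U$ is compact, as a continuous image of $U\times U$, and it is convex and contains $0$, so $p^{-1}(U-U)\subset K$ for $p\ge\eta$. If $p_{i,v}\ge\eta$, then on $\{\Psi_i=A_{i,v}\}$ we have $K_i\subset A_{i,v}-A_{i,v}\subset K$ by \eqref{eq:shape}. Hence $P\{K_i\not\subset K\}\le N\eta=\varepsilon$ for all $i$, and the sets $Z_1,\dots,Z_q$ given by Lemma~\ref{lem:net} for $K$ and $\varepsilon$ have the required property.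
\end{proof}

\subsection{The sharp constant in Hilbert space}

To improve on $2R$ we look for one point that is asymptotically close to both $U$ and $\mathrm{av}_n$ and within about $R$ of all points of both sets. The point of $U$ nearest to the origin has this property: both sets lie in the ball $RB_X$ and, up to a vanishing error, in the half-space that supports $U$ at that point.

\begin{proof}[Proof of part \textup{(3)}]
Identify $X^*$ with $X$. By \eqref{eq:exp}, $h_U(f)=Eh_{\Psi_1}(f)\le R\|f\|$, so $U\subset RB_X$. Let $u_0$ be the element of minimal norm of the closed convex set $U$, and $d=\|u_0\|$. For $u\in U$ the function $s\mapsto\|u_0+s(u-u_0)\|^2$ on $[0,1]$ is minimal at $s=0$, so $\langle u-u_0,u_0\rangle\ge0$, that is, $\langle u,u_0\rangle\ge d^2$.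

\emph{Points of $U$.} For $u\in U$,
\[
\|u-u_0\|^2=\|u\|^2-2\langle u,u_0\rangle+d^2\le R^2-d^2\le R^2 .
\]
Thus $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\le R+\operatorname{dist}(u_0,\mathrm{av}_n)$, and the last term tends to $0$ a.e.\ by part (1).

\emph{Points of $\mathrm{av}_n$.} If $d=0$, then $0\in U$ and $\operatorname{dist}(a,U)\le\|a\|\le R$ for $a\in\mathrm{av}_n$. Let $d>0$ and $e=u_0/d$. Since $\langle u,e\rangle\ge d$ on $U$ with equality at $u_0$, we have $h_U(-e)=-d$. The variables $h_{\Psi_i}(-e)$ are independent, bounded by $R$, and have mean $-d$ by \eqref{eq:exp}. By the scalar law $\tau_n:=h_{\mathrm{av}_n}(-e)+d\to0$ a.e. Every $a\in\mathrm{av}_n$ satisfies $\langle a,e\rangle\ge d-\tau_n$, with $\tau_n$ independent of $a$, and so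
\[
\|a-u_0\|^2=\|a\|^2-2d\langle a,e\rangle+d^2\le R^2-2d(d-\tau_n)+d^2\le R^2+2d|\tau_n| .
\]
Hence $\limsup_n\sup_{a\in\mathrm{av}_n}\operatorname{dist}(a,U)\le R$ a.e. The two estimates together give $\limsup_n\rho_H(\mathrm{av}_n,U)\le R$ a.e.

\emph{Sharpness.} Let $\dim X=\infty$ and multiply all sets in Theorem~\ref{thm:compact} by $R/(1+\delta)$. The new random sets are independent, lie in $RB_X$, have a common expectation, and satisfy $\limsup_n\rho_H(\mathrm{av}_n,U)\ge R\frac{1-\delta}{1+\delta}$ for every $\omega$. Since $\delta\in(0,1)$ is arbitrary, no constant smaller than $R$ is valid.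
\end{proof}

\begin{thebibliography}{1}
\bibitem{KZ} V. Kadets and O. Zavarzina, \emph{Strong Law of Large Numbers for Random Sets in Banach spaces}, arXiv:2410.04832 (2024).
\end{thebibliography}
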